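# Trees that cannot be cut into two equal halves: a minimum-degree Ramsey question and the ternary digits of $(3^h-1)/2$

## Ramsey graphs, the parts of a tree, and the number $N(T)$

All graphs are finite and simple. We write $|G|$ for the number of vertices of $G$, $\delta(G)$ for its minimum degree, and $\Delta(T)$ for the maximum degree of a tree $T$. A copy of $H$ in $G$ is a subgraph of $G$ isomorphic to $H$, not necessarily induced.

**Definition (Ramsey).** A graph $G$ is *Ramsey for* $H$ if every blue/red coloring of the edges of $G$ yields a monochromatic copy of $H$.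

*Example.* Let $P_4$ be the path on four vertices. Then $K_5$ is Ramsey for $P_4$. Indeed, a connected graph with no $P_4$ is a triangle or a star (possibly a single vertex): if it contains a cycle, the cycle is a triangle, and a further vertex attached to the triangle would create a $P_4$; if it contains no cycle, it is a tree in which no path has four vertices, hence a star. So a graph on five vertices with no $P_4$ has at most four edges, attained by a star on five vertices and by a triangle plus a disjoint edge. Two color classes without $P_4$ would cover at most $8$ edges, while $K_5$ has $10$.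

**Definition (parts).** The *parts* of a tree $T$ are the two classes of its unique bipartition. Their sizes are written $t_1\ge t_2$.

*Example.* The path on $2t$ vertices has $t_1=t_2=t$. The path on $2t+1$ vertices has $t_1=t+1$, $t_2=t$.

**Definition (the number $N(T)$).** $N(T):=\max\{t_1+2t_2,\,2t_1\}-1$.

*Example.* For $P_4$ we get $N=\max\{6,4\}-1=5$. If $t_1=2t_2+1$, then $2t_1=t_1+2t_2+1$, so $N(T)=2t_1-1=4t_2+1$. This second case will be with us for most of the lecture.

*Why this number.* No graph with fewer than $N(T)$ vertices is Ramsey for $T$, and two colorings show it. It is enough to color complete graphs.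

- On $2t_1-2$ vertices, split the vertex set into two halves of size $t_1-1$, color edges inside a half blue and edges across red. Blue components have $t_1-1<t_1+t_2$ vertices. A red copy of $T$ would have its part of size $t_1$ inside one half, which is too small.
- On $t_1+2t_2-2$ vertices, split into sets of sizes $t_1+t_2-1$ and $t_2-1$, and color in the same way. Blue components have fewer than $t_1+t_2$ vertices. A red copy of $T$ would put one of its parts, of size at least $t_2$, into the set of size $t_2-1$.

So $N(T)$ is the smallest number of vertices for which one can hope. The question is how many edges the host graph needs once it has that many vertices.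

## The threshold $\lfloor 3|G|/4\rfloor+C_\Delta$ and three theorems

The following question is from Jasmin Katz, Matías Pavez-Signé, Jozef Skokan, "A degree version of the Burr–Erdős conjecture on trees", arXiv:2606.02389 (2026).

**Question.** Let $\Delta\in\mathbb N$. Is there a constant $C_\Delta$, depending only on $\Delta$, such that the following holds? For every tree $T$ with $\Delta(T)\le\Delta$ and parts of sizes $t_1\ge t_2\ge2$, and every graph $G$ with $|G|=N(T)$ and $\delta(G)\ge\lfloor 3|G|/4\rfloor+C_\Delta$, every blue/red coloring of $G$ contains a monochromatic copy of $T$.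

A constant makes the statement vacuous for small graphs: if $|G|\le C_\Delta$, no graph has minimum degree $\lfloor3|G|/4\rfloor+C_\Delta\ge|G|$. For $P_4$, where $|G|=5$, the condition reads $\delta(G)\ge 3+C_\Delta$. With $C_\Delta=1$ the only such $G$ is $K_5$, which we just checked; with $C_\Delta\ge2$ there is none. So only long trees matter.

The answer is no for $\Delta\ge3$ and yes for $\Delta\le2$. We shall prove three statements.

**Theorem 1.** Let $C\ge0$ and $h\ge31C+10$ be integers. There is a tree $T_h$ with $\Delta(T_h)=3$, $t_1=2\cdot3^h-1$, $t_2=3^h-1$ (so $t_1\ge t_2\ge2$ and $N(T_h)=2t_1-1=4\cdot3^h-3$), and a graph $G$ with $|G|=N(T_h)$ and $\delta(G)=\lfloor3|G|/4\rfloor+C$, such that some blue/red coloring of $G$ has no monochromatic $T_h$.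

Hence for no $\Delta\ge3$ does a constant $C_\Delta$ exist. Moreover, if for some $\Delta\ge3$ the statement is true with $C_\Delta$ replaced by $f(|G|)$, then $f(4\cdot3^h-3)>\lfloor(h-10)/31\rfloor$ for all $h\ge10$; so the additive term must grow at least like a constant times $\log|G|$ along an infinite sequence of values of $|G|$.

**Theorem 2.** A constant $C_\Delta$ as in the question exists if and only if $\Delta\le2$.

**Theorem 3.** Let $\Delta\ge3$, $\alpha\in[2,\Delta-1]$, $\varepsilon>0$ and let $C\ge0$ be an integer. There are $\gamma=\gamma(\Delta,C)>0$ and infinitely many trees $T$ with $\Delta(T)\le\Delta$, $t_1\ge2t_2$, $|t_1/t_2-\alpha|<\varepsilon$, such that for *every* integer $n_0$ with $N(T)\le n_0\le(1+\gamma)N(T)$ there is a graph $G$ with $|G|=n_0$ and $\delta(G)\ge\lfloor3n_0/4\rfloor+C$ that is not Ramsey for $T$.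

In Theorem 3 the bound $\Delta-1$ is the largest possible limiting ratio: every edge of $T$ meets the part of size $t_2$, so $t_1+t_2-1=e(T)\le\Delta t_2$.

Nothing here claims that an additive term of order $\log|G|$ suffices for $\Delta\ge3$, and nothing is claimed about whether a constant suffices for trees with $t_1/t_2$ bounded below $2$.

## Where $3/4$ comes from, and what a few extra vertices change

Take any tree with $t_1\ge2t_2\ge4$, so that $n:=N(T)=2t_1-1$. Split $n$ vertices into $V_1,V_2,V_3,V_4$, each of size $\lfloor n/4\rfloor$ or $\lceil n/4\rceil$. Make all pairs adjacent except the pairs between $V_1$ and $V_4$ and those between $V_2$ and $V_3$. Color edges inside $V_1\cup V_3$ and inside $V_2\cup V_4$ blue, and the other edges (between $V_1$ and $V_2$, and between $V_3$ and $V_4$) red. Every monochromatic component has at most $2\lceil n/4\rceil\le(n+3)/2=t_1+1<t_1+t_2$ vertices, so there is no monochromatic $T$. The minimum degree is at least $n-1-\lceil n/4\rceil=\lfloor3n/4\rfloor-1$.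

To raise the degree by a constant, shrink the four sets a little. The displaced vertices must go somewhere, and we let them be adjacent to everything.

**The host graph.** For integers $m\ge1$ and $p,r\ge0$, let $G(m;p,r)$ have vertex set the disjoint union of $V_1,V_2,V_3,V_4,S_X,S_Y$ with $|V_i|=m$, $|S_X|=p$, $|S_Y|=r$, where all pairs are edges except those between $V_1$ and $V_4$ and those between $V_2$ and $V_3$. Put
$$X=V_1\cup V_3\cup S_X,\qquad Y=V_2\cup V_4\cup S_Y .$$
Color the edges inside $X$ and inside $Y$ blue, and the edges between $X$ and $Y$ red. With $n=4m+p+r$ vertices, we read off three properties.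

- (P1) A vertex of $V_i$ has degree $n-1-m$; a vertex of $S_X\cup S_Y$ has degree $n-1$.
- (P2) Every blue component lies inside $X$ or inside $Y$.
- (P3) The red graph is bipartite with sides $X,Y$, and no red edge joins $V_1\cup V_2$ to $V_3\cup V_4$. (Pairs $V_1V_3$ and $V_2V_4$ are blue, pairs $V_1V_4$ and $V_2V_3$ are non-edges.)

*Parameters for $t_1=2t_2+1$.* Take $m=t_2-C$, $p=2C+1$, $r=2C$, with $C<t_2$. Then $|X|=2t_2+1=t_1$, $|Y|=t_1-1$, and $n=2t_1-1=4t_2+1=N(T)$. By (P1), $\delta=n-1-m=3t_2+C=\lfloor3n/4\rfloor+C$. Blue components have at most $t_1<t_1+t_2$ vertices, so there is no blue $T$.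

In red, the graph is now connected through $S_X\cup S_Y$, at most $4C+1$ vertices. A red copy of $T$ must have its part of size $t_1$ on the side $X$, since $|Y|<t_1$, and it fills $X$ completely. The vertices of $T$ placed in $S_X\cup S_Y$ cut $T$ into pieces, and the pieces must be distributed between $V_1\cup V_2$ and $V_3\cup V_4$ so that each side receives exactly $m$ vertices of the large part. So the issue is whether a tree of bounded degree can be *halved* by deleting boundedly many vertices.

**Caterpillars can be halved.** Take a path $b_1v_1b_2v_2\cdots v_{u-1}b_u$ and attach leaves to the $b_i$, two at $b_1$, two at $b_u$ and one at every other $b_i$ ($u\ge2$). Each $b_i$ has degree $3$, and the parts have sizes $t_2=u$ (the $b_i$) and $t_1=(u-1)+(u+2)=2u+1$. Let $C\ge1$ and $u\ge4C$. Deleting $v_i$ leaves a left piece with $(i-1)+(i+1)=2i$ vertices of the large part and a right piece with $2u-2i$. We need $m=u-C$ on each side.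

- If $u-C$ is even, take $i=(u-C)/2$. The right piece has $u+C$; delete $2C$ of its leaves.
- If $u-C$ is odd, take $i=(u-C+1)/2$. Delete one leaf on the left and, since the right piece has $u+C-1$, delete $2C-1$ leaves there.

In both cases $1+2C$ vertices of the large part are deleted; they go to $S_X$. The left piece goes to $V_1\cup V_2$ and the right piece to $V_3\cup V_4$. There is room: the right piece has $u-i+1$ leaves and $u-i\ge(u+C-1)/2\ge(5C-1)/2\ge2C$; and the numbers $i$ and $u-i$ of vertices $b_j$ in the two pieces are at most $m=u-C$, because $\tfrac32C\le i\le(u-C+1)/2$. So a red caterpillar exists.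

**Binary trees can be halved.** Let $A_0$ be a single root, and let $A_{k+1}$ have a root $u$ with one child $a$, where $a$ has two children that are the roots of two disjoint copies of $A_k$. In the class of the root there are $2\cdot2^k-1$ vertices of $A_k$, in the other class $2^k-1$ (both numbers satisfy $z\mapsto2z+1$). So $T=A_h$ has $t_1=2t_2+1$ and $t_2=2^h-1$, and vertices $a$ have degree $3$. Let $1\le C<2^{h-1}$. Delete $u$, $a$, and $C$ of the $2^{h-1}$ leaves at the bottom of each of the two copies of $A_{h-1}$. The $2C+1$ deleted vertices of the large part go to $S_X$, and $a$ goes to $S_Y$. Each remaining half has $2^h-1-C=m$ vertices of the large part and $2^{h-1}-1\le m$ of the other. Again there is a red copy.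

So the coloring defeats neither family, for any constant $C\ge1$. The binary tree fails for an instructive reason: half of a power of $2$ is a power of $2$, so half of the tree is a subtree. If subtree sizes are governed by powers of $3$ instead, the target is about $3^h/2$, and
$$\frac{3^h-1}2=1+3+3^2+\dots+3^{h-1}$$
has all its ternary digits equal to $1$. A bounded number of cuts should only be able to produce numbers with boundedly many non-zero digits. The rest of the argument makes this precise, with maximum degree $3$.

## A ternary tree of maximum degree three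

A vertex with three children and a parent has degree $4$. To keep degree $3$, we branch into three in two binary steps, and we insert vertices so that all branching happens in the smaller part.

**Construction.** Let $B_0$ be a single root vertex, of type L. Given $B_k$, form $B_{k+1}$ as follows:

- a root $u$ (type L) has one child $a$ (type S);
- $a$ has two children $x,y$ (type L);
- $x$ has one child $b$ (type S);
- $b$ has two children $z,w$ (type L);
- $y,z,w$ are the roots of three disjoint copies of $B_k$.

Put $T_h=B_h$. Every edge joins an L-vertex to an S-vertex, so the types form the bipartition. S-vertices ($a$ and $b$) have degree $3$. L-vertices have at most one child, hence degree at most $2$. So $\Delta(T_h)=3$ for $h\ge1$.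

**Part sizes.** Let $s_k$ and $u_k$ be the numbers of L- and S-vertices of $B_k$. The new vertices are $u,x$ of type L and $a,b$ of type S, so
$$s_0=1,\quad s_{k+1}=3s_k+2,\qquad u_0=0,\quad u_{k+1}=3u_k+2 .$$
Since $s_{k+1}+1=3(s_k+1)$ and likewise for $u_k$, we get $s_k=2\cdot3^k-1$ and $u_k=3^k-1$. Thus $T_h$ has $t_1=2\cdot3^h-1$, $t_2=3^h-1$, $t_1=2t_2+1$, and $N(T_h)=2t_1-1=4\cdot3^h-3$.

**Subtree counts.** For a vertex $v$ of a rooted tree with types L and S, let $D(v)$ be the number of L-vertices in the subtree consisting of $v$ and its descendants. In a copy of $B_{k+1}$ with the notation above,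
$$\begin{aligned}
D(\text{root of a copy of }B_k)&=s_k=2\cdot3^k-1,\\
D(b)&=2s_k=4\cdot3^k-2,\\
D(x)&=1+D(b)=4\cdot3^k-1,\\
D(a)&=D(x)+D(y)=2\cdot3^{k+1}-2 .
\end{aligned}$$
Every vertex of $T_h$ is either the root of some copy of $B_k$, $0\le k\le h$, occurring in the construction, or one of the vertices $a,x,b$ of some copy of $B_{k+1}$. Hence for every vertex $v$ of $T_h$
$$D(v)=2c_v-d_v,\qquad c_v\in\{3^k,\,2\cdot3^k:k\ge0\},\quad d_v\in\{1,2\}. \tag{1}$$

*Example.* In $B_1$ we have $D(u)=5$, $D(a)=4$, $D(x)=3$, $D(b)=2$, and $D(y)=D(z)=D(w)=1$.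

**$T_1$ and $T_2$ by hand, with $C=0$.** Here $S_X$ is one vertex, $S_Y$ is empty, and $m=t_2$. A red copy deletes exactly one L-vertex, and some union of the resulting pieces has exactly $t_2$ L-vertices.

For $T_1$ we have $t_2=2$. Deleting $x$ leaves $\{u,a,y\}$ and $\{b,z,w\}$, each with two L-vertices and one S-vertex. So there is a red $T_1$, and small $h$ is not enough.

For $T_2$ we have $t_1=17$, $t_2=8$, $|G|=33$, $\delta(G)=24=\lfloor 99/4\rfloor$. Deleting an L-vertex whose child is $c$ leaves pieces with $D(c)$ and $16-D(c)$ L-vertices; deleting an L-vertex with no child leaves one piece with $16$. The possible values of $D(c)$ are $16$ (child of the root), $10$ (child of the upper $x$), $4$ (child of a root of $B_1$), and $2$ (child of $x$ in a copy of $B_1$). So a union of pieces has $0,16,10,6,4,12,2$ or $14$ L-vertices, and never $8$. There is no red $T_2$.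

For general $C$ there are many deleted vertices, and we need a bookkeeping device instead of a list.

## Counting across a small cut

The purpose of the next lemma is to express the number of L-vertices in a union of pieces as a signed sum of *few* subtree counts.

**Lemma 1.** Let $T$ be a rooted tree whose vertices have types L and S, and let $V(T)$ be the disjoint union of $R,W,W'$, where no edge of $T$ joins $W$ to $W'$. Let $\ell(W)$ be the number of L-vertices in $W$. Then there are numbers $\varepsilon_v\in\{-1,0,1\}$, $v\in V(T)$, with
$$\ell(W)=\sum_v\varepsilon_vD(v), \tag{2}$$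
and the number of $v$ with $\varepsilon_v\ne0$ is at most $1$ plus the number of edges of $T$ that meet $R$.

*Proof.* Let $1_W$ be the indicator function of $W$. For a non-root $v$ with parent $v^-$ put $\varepsilon_v=1_W(v)-1_W(v^-)$, and put $\varepsilon_{\text{root}}=1_W(\text{root})$. Then
$$\sum_v\varepsilon_vD(v)=\sum_v1_W(v)D(v)-\sum_{v\ne\text{root}}1_W(v^-)D(v)=\sum_v1_W(v)\Bigl(D(v)-\sum_{c\text{ child of }v}D(c)\Bigr).$$
The bracket is $1$ if $v$ has type L and $0$ if $v$ has type S, so the right side is $\ell(W)$. Now let $v$ be a non-root with $\varepsilon_v\ne0$. Exactly one end of the edge $vv^-$ lies in $W$. The other end is not in $W'$, so it lies in $R$. Different $v$ give different edges $vv^-$. The root contributes at most one more non-zero term. $\square$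

*Example.* In $T_1$ with $R=\{x\}$, $W=\{b,z,w\}$, $W'=\{u,a,y\}$, the only non-zero $\varepsilon_v$ is $\varepsilon_b=1$, and $\ell(W)=2=D(b)$. With the roles of $W$ and $W'$ exchanged, $\varepsilon_u=1$, $\varepsilon_x=-1$, and $\ell=2=D(u)-D(x)=5-3$.

## Few signed powers of $3$ cannot sum to $(3^h-1)/2$

**Definition (the weight $w$).** For an integer $x$ let $w(x)$ be the least $p$ such that $x$ is a sum of $p$ terms (repetition allowed) of the form $\pm3^k$, $k\ge0$.

*Example.* $w(0)=0$, $w(8)=2$ as $8=9-1$ and $8$ is not itself $\pm$ a power of $3$. Also $w(5)=3$: we have $5=9-3-1$; all terms are odd, so the number of terms has the parity of $5$, and one term does not suffice.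

Clearly $w(x+y)\le w(x)+w(y)$, $w(-x)=w(x)$, and $w(x)\le|x|$. We also need an upper bound:
$$w(x)\le q\quad\text{whenever } |x|\le(3^q-1)/2,\ q\ge0. \tag{3}$$
This is the balanced ternary expansion. By induction on $q$: for $q=0$, $x=0$. For $q\ge1$ choose $d\in\{-1,0,1\}$ with $d\equiv x\pmod3$. The integer $x'=(x-d)/3$ satisfies $|x'|\le\frac13\bigl(\frac{3^q-1}2+1\bigr)=\frac{3^{q-1}-1}2+\frac23$, and since $\frac{3^{q-1}-1}2$ is an integer, $|x'|\le\frac{3^{q-1}-1}2$. So $x'$ is a sum of at most $q-1$ signed powers, and $x=3x'+d$ is a sum of at most $q$.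

**Lemma 2.** Let $x_h=(3^h-1)/2$. Then $w(x_h)\ge h$.

*Proof.* Induction on $h$; the case $h=0$ is trivial. Let $h\ge1$ and let $x_h$ be a sum of $p$ signed powers of $3$, of which $a$ equal $+1$ and $b$ equal $-1$. The plan is to strip the terms $\pm1$, divide by $3$, and repair the result to a representation of $x_{h-1}$.

Put $s=a-b$. Since $x_h=3x_{h-1}+1$ and all terms other than $\pm1$ are divisible by $3$, we have $s\equiv1\pmod3$. The other $p-a-b$ terms, divided by $3$, are signed powers of $3$ with sum
$$\frac{x_h-s}3=x_{h-1}-\frac{s-1}3 .$$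
Adding $|s-1|/3$ terms, all $+1$ or all $-1$, gives a representation of $x_{h-1}$. By induction
$$p-(a+b)+\frac{|s-1|}3\ge h-1 .$$
So it suffices to show $a+b\ge1+|s-1|/3$. We have $a+b\ge|s|\ge1$, because $s\not\equiv0\pmod3$. If $|s|=1$, then $s=1$ since $-1\not\equiv1\pmod3$, and the inequality reads $a+b\ge1$. If $|s|\ge2$, then
$$1+\frac{|s-1|}3\le1+\frac{|s|+1}3\le|s|\le a+b,$$
where the middle inequality is equivalent to $4\le2|s|$. $\square$

## Proof of Theorem 1: no red $T_h$

**Step 1: fix the graph.** We use the tree $T_h$ and $G=G(m;2C+1,2C)$ with $m=t_2-C=3^h-1-C$, which is positive since $h\ge31C+10$. As computed for $t_1=2t_2+1$: $|X|=t_1$, $|Y|=t_1-1$, $|G|=N(T_h)$, $\delta(G)=\lfloor3|G|/4\rfloor+C$, and there is no blue $T_h$. It remains to exclude red copies.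

**Step 2: turn a red copy into a cut.** Suppose $\varphi$ embeds $T_h$ in the red graph, which is bipartite with sides $X,Y$. Since $T_h$ is connected, all L-vertices are mapped to the same side. As $|Y|<t_1$, that side is $X$. As $|X|=t_1$, the L-vertices are mapped bijectively onto $X$, and the S-vertices go to $Y$. Let
$$R=\varphi^{-1}(S_X\cup S_Y),\quad W=\varphi^{-1}(V_1\cup V_2),\quad W'=\varphi^{-1}(V_3\cup V_4).$$
By (P3), no edge of $T_h$ joins $W$ to $W'$. By bijectivity, $\ell(W)=|V_1|=m$ exactly.

**Step 3: the cut is small.** The set $R$ contains exactly $2C+1$ L-vertices, of degree at most $2$, and at most $2C$ S-vertices, of degree $3$. So at most $2(2C+1)+3\cdot2C=10C+2$ edges of $T_h$ meet $R$. Lemma 1 gives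
$$m=\sum_v\varepsilon_vD(v)$$
with at most $10C+3$ non-zero $\varepsilon_v\in\{-1,1\}$.

**Step 4: write $x_h$ with few powers of $3$.** Put $A=\sum_v\varepsilon_vc_v$ and $D'=\sum_v\varepsilon_vd_v$, with $c_v,d_v$ from (1). Each $c_v$ is $3^k$ or $3^k+3^k$, so $w(c_v)\le2$ and $w(A)\le20C+6$. Also $|D'|\le20C+6$. From $m=2A-D'$ we get $2A=3^h-1-C+D'$, that is,
$$x_h=A-e,\qquad e=\tfrac12(D'-C).$$
Here $e=A-x_h$ is an integer, and $|e|\le\frac12(20C+6+C)=10.5C+3$.

**Step 5: contradiction.** By Lemma 2 and $w(e)\le|e|$,
$$h\le w(x_h)\le w(A)+w(e)\le20C+6+10.5C+3<31C+10\le h .$$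
So no red $T_h$ exists, and Theorem 1 is proved. $\square$

**No constant for $\Delta\ge3$.** If $C_\Delta$ worked, apply Theorem 1 with $C=\max\{0,\lceil C_\Delta\rceil\}$ and $h=31C+10$. Since $\Delta(T_h)=3\le\Delta$ and $\delta(G)=\lfloor3|G|/4\rfloor+C\ge\lfloor3|G|/4\rfloor+C_\Delta$, the graph $G$ would have to be Ramsey for $T_h$, and it is not.

**Logarithmic growth.** Suppose the statement, for some $\Delta\ge3$, is true with $f(|G|)$ in place of $C_\Delta$. Let $h\ge10$ and $C=\lfloor(h-10)/31\rfloor$, so $h\ge31C+10$. Theorem 1 gives a graph on $4\cdot3^h-3$ vertices with $\delta(G)=\lfloor3|G|/4\rfloor+C$ that is not Ramsey for $T_h$. Hence $f(4\cdot3^h-3)>C$. With $|G|=4\cdot3^h-3$ we have $h=\log_3((|G|+3)/4)$, so this lower bound is of order $\log|G|$.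

## Paths: proof of Theorem 2

For $\Delta\ge3$ the constant does not exist, by Theorem 1. For $\Delta\le1$ the statement is vacuous, because a tree with $t_2\ge2$ has at least four vertices and so has a vertex of degree at least $2$. Let $\Delta=2$, so $T$ is a path. We use two published theorems.

**Theorem (Balogh–Kostochka–Lavrov–Liu,** *Monochromatic paths and cycles in 2-edge-coloured graphs with large minimum degree*, Combin. Probab. Comput. 31 (2022)**).** There is $n_1$ such that if $n=3t+r\ge n_1$, $r\in\{0,1,2\}$, $|G|=n$ and $\delta(G)\ge(3n-1)/4$, then in every 2-edge-coloring of $G$ either there are cycles of all lengths $3,4,\dots,2t+r$ of the same color, or there are cycles of all even lengths $4,6,\dots,2t+2$ of the same color.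

**Theorem (Jackson,** *Cycles in bipartite graphs*, J. Combin. Theory Ser. B 30 (1981)**).** If a bipartite graph has classes $\mathcal A,\mathcal B$ with $2\le|\mathcal A|\le k\le|\mathcal B|\le2k-2$ and every vertex of $\mathcal A$ has degree at least $k$, then it has a cycle of length $2|\mathcal A|$.

**Step 1: choose the constant.** Let $C_2=\max\{n_1,20\}$. If $|G|\le C_2$, the hypothesis would give $\delta(G)\ge C_2\ge|G|$, which is impossible. So assume $|G|>C_2$. Then $\delta(G)\ge\frac{3|G|-3}4+20\ge\frac{3|G|-1}4$ and $|G|\ge n_1$, so the first theorem applies.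

**Step 2: paths with $2t$ vertices.** Here $t_1=t_2=t$ and $N(T)=3t-1=3(t-1)+2$. The first theorem, with $t-1$ in place of $t$ and $r=2$, gives cycles of all lengths up to $2(t-1)+2=2t$, or of all even lengths up to $2(t-1)+2=2t$, in one color. In either case there is a monochromatic cycle of length $2t$, which contains $T$.

**Step 3: paths with $2t+1$ vertices, easy cases.** Here $t\ge2$, $t_1=t+1$, $t_2=t$ and $N(T)=3t$, so $r=0$. If there is a monochromatic cycle of length $2t+2$, it contains $T$. Otherwise the first theorem gives a monochromatic cycle $Q$ of length $2t$, say red. Let $O=V(G)\setminus V(Q)$, so $|O|=t$. If some edge $oq$ with $o\in O$, $q\in V(Q)$ is red, then starting at $o$, moving to $q$ and going around $Q$ gives a red path on $2t+1$ vertices. So assume that all edges between $O$ and $V(Q)$ are blue.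

**Step 4: a blue cycle through all of $O$.** Each $o\in O$ has at most $3t-1-\delta(G)$ non-neighbors other than itself, and $\delta(G)\ge\lfloor9t/4\rfloor+C_2\ge\frac{9t}4-1+C_2$, so this number is at most $\frac{3t}4-C_2$. Hence $o$ has at least $2t-\frac{3t}4+C_2\ge\frac{5t}4+2$ neighbors in $V(Q)$, all joined to it in blue. Put $k=\lceil5t/4\rceil+1\le\frac{5t}4+2$. Since $3t=|G|>20$, we have $t\ge7$, so $k\le\frac{5t}4+2\le2t$, and $2t\le2\lceil5t/4\rceil=2k-2$. Thus
$$2\le t\le k\le2t\le2k-2,$$
and Jackson's theorem, with $\mathcal A=O$ and $\mathcal B=V(Q)$, gives a blue cycle of length $2t$. It contains all of $O$ and exactly $t$ vertices of $Q$.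

**Step 5: extend by one vertex.** A vertex $o\in O$ has more than $t$ blue neighbors in $V(Q)$, hence one, say $q$, off this cycle. Starting at $q$, moving to $o$ and then traversing the cycle gives a blue path on $2t+1$ vertices. So $C_2$ works for $\Delta=2$. $\square$

## Other ratios and extra vertices: proof of Theorem 3

Two things change. To reach ratios $t_1/t_2$ larger than $2$, we start the recursion from a tree $F$ instead of a single vertex. To allow extra vertices in $G$, we accept that a red copy need no longer fill $X$, so the number of L-vertices in $W$ is only known up to an error proportional to the number of extra vertices. This error disturbs only the lower $q$ ternary digits of $x_h$; it costs at most $q$ signed powers by (3), and $q$ will be smaller than $h$ by a suitable constant.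

**Step 1: the trees.** Let $F$ be a tree with $\Delta(F)\le\Delta$ and a root of degree at most $\Delta-1$. Call the class of the root L and the other class S, let their sizes be $s_0$ and $u_0$, and assume
$$2u_0+1\le s_0\le(\Delta-1)u_0+1 .$$
Put $\sigma=s_0+1\ge2$ and $\tau=u_0+1$. Define $B_k$ by the same recursion as before, but with $B_0=F$, and let $T=B_h$, $h\ge1$.

We check the degrees: a root of a copy of $F$ gains one parent, so its degree is at most $\Delta$; the vertices $a,b$ have degree $3$, and $x$ and the roots of copies of $B_k$ with $k\ge1$ have degree at most $2$. So $\Delta(T)\le\Delta$. The recursions $s_{k+1}=3s_k+2$ and $u_{k+1}=3u_k+2$ still hold, so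
$$s_k=\sigma3^k-1,\quad u_k=\tau3^k-1,\qquad t_1=\sigma3^h-1,\quad t_2=\tau3^h-1 .$$
Since $\sigma-2\tau=s_0-2u_0-1\ge0$, we have $t_1-2t_2=(\sigma-2\tau)3^h+1\ge1$. So L is the larger part, $t_1\ge2t_2$, $t_2\ge2$, and $N(T)=2t_1-1$. As $h\to\infty$, $t_1/t_2\to\sigma/\tau$.

**Step 2: the ratios $\sigma/\tau$ come arbitrarily close to $\alpha$.** For $\Delta=3$ necessarily $\alpha=2$, and $F=K_1$ ($s_0=1$, $u_0=0$) gives $\sigma/\tau=2$. Let $\Delta\ge4$ and $u\ge1$. Take a path $b_1v_1b_2v_2\cdots v_{u-1}b_u$ with $b_i$ of type S and $v_i$ of type L, and attach L-leaves to the $b_i$, keeping degrees at most $\Delta$. The $b_i$ have total degree $2(u-1)$ on the path, so the total room for leaves is $\Delta u-2(u-1)$. The number of L-vertices is $u-1$ plus the number of leaves, so it can be any integer in $[2u+1,(\Delta-1)u+1]$; at least $u+2$ leaves are attached in each case. Root $F$ at an attached leaf; its degree is $1\le\Delta-1$. So with $u_0=u$ the conditions of Step 1 hold, and $\sigma/\tau$ takes all values $i/(u+1)$ with $2(u+1)\le i\le(\Delta-1)u+2$. These run from $2$ to $\frac{(\Delta-1)u+2}{u+1}$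 in steps of $\frac1{u+1}$, and the upper end tends to $\Delta-1$ as $u\to\infty$. Hence they are dense in $[2,\Delta-1]$. Fix $F$ with $|\sigma/\tau-\alpha|<\varepsilon$.

**Step 3: the subtree counts.** With $D(v)$ as before and $s_k=\sigma3^k-1$, the same computation gives
$$\sigma3^k-1,\qquad2\sigma3^k-2,\qquad2\sigma3^k-1,\qquad\sigma3^{k+1}-2$$
for a root of a copy of $B_k$, $b$, $x$, $a$, respectively. The remaining vertices are non-root vertices of copies of $F$; for them $0\le D(v)\le s_0$, and we put $c_v=0$, $d_v=-D(v)$. Hence for all $v$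
$$D(v)=\sigma c_v-d_v,\qquad c_v\in\{0,\,3^k,\,2\cdot3^k:k\ge0\},\qquad|d_v|\le\max\{2,s_0\}\le\sigma . \tag{4}$$

**Step 4: parameters.** Let
$$M=1+\Delta(4C+4),\qquad\gamma=\tfrac12\,3^{-2M-1},\qquad q=h-2M-1,$$
and take $h$ large. Note that $\gamma$ depends only on $\Delta$ and $C$. Let $n_0=2t_1-1+j$ with $0\le j\le\gamma(2t_1-1)$. Since $2t_1-1<2\sigma3^h$,
$$j\le\sigma3^{h-2M-1}=\sigma3^q . \tag{5}$$

**Step 5: the graph and its degree.** Let $m=\lceil n_0/4\rceil-1-C$, which is positive for $h$ large. We use the graph $G(m;p,r)$ with $p=\lceil n_0/2\rceil-2m$ and $r=\lfloor n_0/2\rfloor-2m$, so that $|X|=\lceil n_0/2\rceil$ and $|Y|=\lfloor n_0/2\rfloor$. To see that this makes sense, write $p=\lceil n_0/2\rceil-2\lceil n_0/4\rceil+2+2C$ and $r=\lfloor n_0/2\rfloor-2\lceil n_0/4\rceil+2+2C$. According to $n_0\bmod4=0,1,2,3$,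
$$(p,r)=(2C+2,2C+2),\ (2C+1,2C),\ (2C+1,2C+1),\ (2C+2,2C+1).$$
So $p,r\ge0$, $|S_X|,|S_Y|\le2C+2$ and $|S_X|+|S_Y|\le4C+4$. By (P1), $\delta(G)\ge n_0-1-m=n_0-\lceil n_0/4\rceil+C=\lfloor3n_0/4\rfloor+C$.

**Step 6: no blue $T$.** By (P2), blue components have at most $\lceil n_0/2\rceil\le\frac{n_0+1}2=t_1+\frac j2$ vertices. Now $\sigma=s_0+1\le(\Delta-1)u_0+2\le\Delta\tau$, and $3^{2M+1}>\Delta$. So by (5)
$$\frac j2\le\frac{\sigma3^{h-2M-1}}2\le\frac{\Delta}{3^{2M+1}}\cdot\frac{\tau3^h}2<\frac{\tau3^h}2\le\tau3^h-1=t_2 .$$
Blue components have fewer than $t_1+t_2$ vertices.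

**Step 7: a red copy almost halves $T$.** Let $\varphi$ be a red embedding of $T$, and let $Z\in\{X,Y\}$ be the side containing the image of the class L. Define $R,W,W'$ as in the proof of Theorem 1. By (P3), no edge of $T$ joins $W$ and $W'$. With $\ell$ counting L-vertices, $\ell(W)\le m$ and $\ell(W')\le m$, since $Z$ meets each of $V_1\cup V_2$ and $V_3\cup V_4$ in one set of size $m$. Also $\ell(R)\le|S_Z|\le2C+2$. As $\ell(W)+\ell(W')+\ell(R)=t_1$,
$$t_1-2C-2-m\le\ell(W)\le m .$$
Since $m\le\frac{n_0+3}4-1-C=\frac{t_1}2-\frac12+\frac j4-C$, we get $\ell(W)\le\frac{t_1}2+\frac j4-\frac12-C$ and $\ell(W)\ge\frac{t_1}2-\frac j4-C-\frac32$. In both directions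
$$\Bigl|\ell(W)-\frac{t_1}2\Bigr|\le\frac j4+C+\frac32 . \tag{6}$$

**Step 8: locate $x_h$.** At most $\Delta|R|\le\Delta(4C+4)$ edges meet $R$. So Lemma 1 gives $\ell(W)=\sum_v\varepsilon_vD(v)$ with at most $M$ non-zero $\varepsilon_v\in\{-1,1\}$. By (4), $\ell(W)=\sigma A-D'$ with
$$A=\sum_v\varepsilon_vc_v,\quad w(A)\le2M,\qquad D'=\sum_v\varepsilon_vd_v,\quad|D'|\le\sigma M .$$
Since $\frac{t_1}2=\frac{\sigma3^h}2-\frac12$, we have $\sigma\bigl(A-\frac{3^h}2\bigr)=\bigl(\ell(W)-\frac{t_1}2\bigr)-\frac12+D'$. Dividing by $\sigma$ and using (6), then $\sigma\ge2$ and (5),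
$$\Bigl|A-\frac{3^h}2\Bigr|\le M+\frac{C+2}\sigma+\frac j{4\sigma}\le M+\frac C2+1+\frac{3^q}4 .$$

**Step 9: contradiction.** The integer $e=A-x_h=A-\frac{3^h}2+\frac12$ satisfies
$$|e|\le M+\frac C2+\frac32+\frac{3^q}4\le\frac{3^q-1}2,$$
where the last inequality holds as soon as $\frac{3^q}4\ge M+\frac C2+2$, hence for $h$ large. By (3), $w(e)\le q$. By Lemma 2,
$$h\le w(x_h)\le w(A)+w(e)\le2M+q=h-1,$$
a contradiction. So $G$ is not Ramsey for $T$.

All conditions on $h$ (that $q\ge0$, $m>0$, the inequality in Step 9, and $|t_1/t_2-\alpha|<\varepsilon$) hold for every sufficiently large $h$, uniformly in the choice of $j$. Letting $h$ run over these values gives infinitely many trees $T$. $\square$
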